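# Two orthonormal bases whose union is not $\ell^1$-bounded

Throughout, $H$ is an infinite-dimensional separable Hilbert space, real or complex. We write $|\cdot|$ for the norm of $H$ and of $\ell^2$, and $\|\cdot\|_1$ for the $\ell^1$ norm. The standard basis of $\ell^2$ is $(\varepsilon_k)$. Inner products are linear in the first variable. ONB means orthonormal basis.

## 1. Eight unit vectors in $\mathbb R^4$

Let $e_1,\dots,e_4$ be the standard basis of $\mathbb R^4$, and let $f_1,\dots,f_4$ be the columns of
$$W=\frac12\begin{pmatrix}1&1&1&1\\1&-1&1&-1\\1&1&-1&-1\\1&-1&-1&1\end{pmatrix}.$$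
Both families are orthonormal bases. We want one coordinate system in which all eight vectors have small $\ell^1$ norm.

In the coordinates $E=(e_j)$ the $e_j$ have $\ell^1$ norm $1$, and the $f_l$ have $\ell^1$ norm $4\cdot\frac12=2$. In the coordinates $F=(f_l)$ the roles are exchanged. Either way the worst of the eight costs $2$. There is a better compromise. Take
$$g_1=\tfrac1{\sqrt2}(1,1,0,0),\quad g_2=\tfrac1{\sqrt2}(1,-1,0,0),\quad g_3=\tfrac1{\sqrt2}(0,0,1,1),\quad g_4=\tfrac1{\sqrt2}(0,0,1,-1).$$
Then $e_1=\frac{1}{\sqrt2}(g_1+g_2)$, $e_2=\frac1{\sqrt2}(g_1-g_2)$, $e_3=\frac1{\sqrt2}(g_3+g_4)$, $e_4=\frac1{\sqrt2}(g_3-g_4)$. Likewise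
$$f_1=\tfrac1{\sqrt2}(g_1+g_3),\quad f_2=\tfrac1{\sqrt2}(g_2+g_4),\quad f_3=\tfrac1{\sqrt2}(g_1-g_3),\quad f_4=\tfrac1{\sqrt2}(g_2-g_4).$$
All eight vectors now cost $\sqrt2$.

No orthonormal coordinate system beats $\sqrt2$. Let $g_1,\dots,g_4$ be any ONB of $\mathbb R^4$, and write the coordinates of the eight vectors into a table with eight columns (the vectors) and four rows (the $g_k$). We add up the absolute values of all entries, row by row. Fix a unit vector $g$ and put $a=\sum_j|\langle g,e_j\rangle|$, $b=\sum_l|\langle g,f_l\rangle|$. Expanding one copy of $g$ in $E$ and the other in $F$,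
$$1=\langle g,g\rangle=\sum_{j,l}\langle g,e_j\rangle\langle e_j,f_l\rangle\langle f_l,g\rangle\le\tfrac12\,ab,$$
because every $|\langle e_j,f_l\rangle|$ equals $\frac12$. So $a+b\ge2\sqrt{ab}\ge2\sqrt2$ for each row. The whole table has sum at least $8\sqrt2$, and hence one of its eight columns has sum at least $\sqrt2$.

The same argument works in dimension $4^m$ if $E$ and $F$ are ONBs with $|\langle e_j,f_l\rangle|=2^{-m}$ for all $j,l$. Each row then has sum at least $2\cdot2^{m/2}$, and the average of the $2\cdot4^m$ column sums is at least $2^{m/2}$. This grows with $m$. If we stack such blocks inside $H$, we get two orthonormal bases which no single orthonormal basis can make simultaneously "short". Does this remain true if the coordinate system is allowed to be skew?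

## 2. Riesz bases, analysis operators, $\ell^1$-bounded sets

**Definition (Riesz basis).** A sequence $(h_n)_{n\in\mathbb N}$ in $H$ is a Riesz basis for $H$ if $h_n=Ru_n$ for some ONB $(u_n)$ of $H$ and some bounded invertible linear operator $R$ on $H$.

For example, $u_1,\ u_1+u_2,\ u_3,\ u_4,\dots$ is a Riesz basis: here $R=I+D$ with $Du_2=u_1$ and $Du_n=0$ for $n\ne2$, so $D^2=0$ and $R^{-1}=I-D$. On the other hand $(u_n/n)$ is not a Riesz basis, since $h_n=Ru'_n$ with $|u'_n|=1$ forces $|h_n|\ge\|R^{-1}\|^{-1}$ for all $n$.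

**Definition (analysis operator).** The analysis operator of a sequence $(h_n)$ is $Sx=(\langle x,h_n\rangle)_n$.

For a Riesz basis $h_n=Ru_n$ we have $\langle x,h_n\rangle=\langle R^*x,u_n\rangle$, so $|Sx|=|R^*x|$. From $|x|=|(R^{*})^{-1}R^*x|\le\|R^{-1}\||R^*x|$ we get
$$\|R^{-1}\|^{-1}|x|\le|Sx|\le\|R\|\,|x|\qquad(x\in H).\tag{1}$$

**Definition ($\ell^1$-bounded set).** A set $M\subseteq H$ is $\ell^1$-bounded if there is a Riesz basis $(h_n)$ for $H$, with analysis operator $S$, such that $\sup_{x\in M}\|Sx\|_1=\sup_{x\in M}\sum_n|\langle x,h_n\rangle|<\infty$.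

Here are four checks.

- Every subset of an $\ell^1$-bounded set is $\ell^1$-bounded, with the same Riesz basis.
- A finite set $M$ is $\ell^1$-bounded. Choose an ONB whose first $p$ vectors span a space containing $M$; then $\sum_n|\langle x,u_n\rangle|\le\sqrt p\,|x|$ for $x\in M$.
- An ONB $E$ is $\ell^1$-bounded, with $E$ itself as the Riesz basis and supremum $1$.
- The unit ball is not $\ell^1$-bounded. Given $h_n=Ru_n$, let $y=\sum_n\frac1nu_n$ and $x=(R^*)^{-1}y$. Then $\sum_n|\langle x,h_n\rangle|=\sum_n\frac1n=\infty$, and a multiple of $x$ lies in the ball.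

The collection of $\ell^1$-bounded sets is closed under finite unions if $M\cup N$ is $\ell^1$-bounded whenever $M,N$ are, and closed under finite sums if $M+N=\{x+y:x\in M,\,y\in N\}$ is $\ell^1$-bounded whenever $M,N$ are. The problem comes from Christopher Heil and Pu-Ting Yu, "$\ell^1$-Bounded Sets", arXiv:2307.05536 (2023). It is known that the two closure properties are equivalent, though we shall not need this. The conjecture is that the collection is *not* closed under finite unions or sums. It is true, and Section 1 points to the sets to use.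

**Theorem 1.** There are orthonormal bases $E,F$ of $H$ such that $E\cup F$ is not $\ell^1$-bounded. More strongly, if $(h_n)$ is any sequence in $H$ with $\sum_n|\langle x,h_n\rangle|^2\ge a|x|^2$ for all $x\in H$ and some $a>0$, then $\sup_{x\in E\cup F}\sum_n|\langle x,h_n\rangle|=\infty$.

The second statement allows much more than Riesz bases. The sum of squares need not be bounded above, or even finite: $h_n=n\,u_n$ with $(u_n)$ an ONB qualifies, with $a=1$.

**Corollary 1 (the conjecture).** The collection of $\ell^1$-bounded subsets of $H$ is not closed under finite unions, and not closed under finite sums.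

*Proof of Corollary 1 from Theorem 1.* The sets $E$ and $F$ are each $\ell^1$-bounded, by the third check above, and $E\cup F$ is not. For sums, $E\cup\{0\}$ and $F\cup\{0\}$ are $\ell^1$-bounded (the vector $0$ costs nothing). Their sum $(E\cup\{0\})+(F\cup\{0\})$ contains $E\cup F$. If the sum were $\ell^1$-bounded, so would be its subset $E\cup F$, a contradiction. $\square$

The blocks have to grow. If $H$ is an orthogonal sum of copies of $\mathbb R^4$ (or $\mathbb C^4$), with the eight vectors of Section 1 in each copy, then the union of the two bases of $H$ is $\ell^1$-bounded: the basis made of the $g$'s gives supremum $\sqrt2$.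

## 3. Skew coordinates and the lengths of the rows

Let us run the count of Section 1 with a Riesz basis. Let $V\subset H$ be an $N$-dimensional block with ONBs $E=(e_j)$, $F=(f_j)$ satisfying $|\langle e_j,f_l\rangle|\le\mu$. Let $h_n=Ru_n$, and suppose all $e_j$ and $f_j$ have $\|Se_j\|_1,\|Sf_j\|_1\le C$. For $x\in V$ only the orthogonal projection $r_n$ of $h_n$ to $V$ matters: $\langle x,h_n\rangle=\langle x,r_n\rangle$. There are infinitely many rows $r_n$, and they are no longer unit vectors. The row estimate scales with the length, so row $n$ has sum at least $2\mu^{-1/2}|r_n|$, and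
$$2NC\ \ge\ \sum_j\big(\|Se_j\|_1+\|Sf_j\|_1\big)\ \ge\ 2\mu^{-1/2}\sum_n|r_n|.\tag{2}$$
In Section 1 the last sum was $N$, since there were $N$ unit rows. Now we need a lower bound of order $N$ for $\sum_n|r_n|$.

What comes to hand is the sum of the *squares*:
$$\sum_n|r_n|^2=\sum_n\sum_j|\langle e_j,h_n\rangle|^2=\sum_j|Se_j|^2\ \ge\ N\|R^{-1}\|^{-2}.\tag{3}$$
By itself this is not enough. A lower bound $\sum_n|r_n|^2\ge N$ is compatible with a single row of length $\sqrt N$, and then $\sum_n|r_n|$ would be only $\sqrt N$. For a Riesz basis we can repair this with the upper bound $|r_n|\le|h_n|\le\|R\|$, which gives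
$$\sum_n|r_n|\ \ge\ \|R\|^{-1}\sum_n|r_n|^2\ \ge\ \frac{N}{\|R\|\,\|R^{-1}\|^2},$$
and then (2) gives $C\ge\mu^{-1/2}\|R\|^{-1}\|R^{-1}\|^{-2}$. If $H$ contains blocks with $\mu\to0$, this already proves the first sentence of Theorem 1. It breaks down for the second sentence, where nothing bounds $|r_n|$ from above, and it costs a factor that hides the true constants.

A single row of length $\sqrt N$ can never satisfy $|Sx|\ge|x|$ on all of $V$ when $N>1$; the sum of squares forgets this. The right quantity to compute is a trace.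

## 4. A trace bound and a two-basis inequality

Let $V\subset H$ be a subspace with $\dim V=N<\infty$, and let $E=(e_j)_{j\le N}$, $F=(f_j)_{j\le N}$ be ONBs of $V$.

**Definition ($\kappa$ and $\gamma$).** Put
$$\kappa(E,F)=\inf_S\ \max_j\ \max\big(\|Se_j\|_1,\|Sf_j\|_1\big),$$
the infimum over all linear $S:V\to\ell^2$ with $|Sx|\ge|x|$ for all $x\in V$ (call these $S$ admissible), and
$$\gamma(E,F)=\min_{x\in V,\,|x|=1}\Big(\sum_j|\langle x,e_j\rangle|+\sum_j|\langle x,f_j\rangle|\Big).$$

The minimum exists by compactness of the unit sphere. In words, $\kappa$ is the best worst-case column sum, and $\gamma$ is the smallest row sum of a unit row. In the example of Section 1, $\gamma\ge2\sqrt2$, and the coordinates $g$ show $\kappa\le\sqrt2$.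

**Lemma 1.** $\kappa(E,F)\ge\frac12\gamma(E,F)$.

*Proof.* Let $S$ be admissible with $C:=\max_j\max(\|Se_j\|_1,\|Sf_j\|_1)<\infty$.

**Step 1: count the entries by rows.** This step reduces the lemma to the lengths of the rows. Each coordinate of $Sx$ is a linear functional on $V$, so $(Sx)_k=\langle x,r_k\rangle$ with $r_k\in V$. All terms are nonnegative, so we may exchange sums:
$$2NC\ge\sum_j\big(\|Se_j\|_1+\|Sf_j\|_1\big)=\sum_k\Big(\sum_j|\langle r_k,e_j\rangle|+\sum_j|\langle r_k,f_j\rangle|\Big)\ge\gamma(E,F)\sum_k|r_k|,$$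
where the last inequality is the definition of $\gamma$, scaled from unit vectors to $r_k$.

**Step 2: show $\sum_k|r_k|\ge N$.** This is where the inequality $|Sx|\ge|x|$ is used in every direction at once. We use polar decomposition. Let $|S|=(S^*S)^{1/2}$ on $V$. Since $\langle S^*Sx,x\rangle=|Sx|^2\ge|x|^2$, all eigenvalues of $S^*S$ are at least $1$, hence so are those of $|S|$. Thus $|S|$ is invertible and $\operatorname{tr}|S|\ge N$. Put $W=S|S|^{-1}:V\to\ell^2$. Then
$$W^*W=|S|^{-1}S^*S|S|^{-1}=I,\qquad W^*S=|S|^{-1}S^*S=|S|.$$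
So $W$ is an isometry and $\|W^*\|\le1$. Apply $W^*$ to $Sx=\sum_k\langle x,r_k\rangle\varepsilon_k$, which converges in $\ell^2$:
$$|S|x=W^*Sx=\sum_k\langle x,r_k\rangle\,W^*\varepsilon_k .$$
This holds for each $x$ in the finite-dimensional space $V$, so the series of rank-one operators $x\mapsto\langle x,r_k\rangle W^*\varepsilon_k$ converges entrywise in a basis, and we may take traces term by term. The trace of $x\mapsto\langle x,r\rangle w$ is $\langle w,r\rangle$. Therefore
$$N\le\operatorname{tr}|S|=\sum_k\langle W^*\varepsilon_k,r_k\rangle\le\sum_k|W^*\varepsilon_k||r_k|\le\sum_k|r_k|.$$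

Together, $2NC\ge\gamma(E,F)N$, so $C\ge\frac12\gamma(E,F)$. Taking the infimum over $S$ proves the lemma. $\square$

**Lemma 2.** If $|\langle e_j,f_l\rangle|\le\mu$ for all $j,l$, then $\gamma(E,F)\ge2\mu^{-1/2}$. Hence $\kappa(E,F)\ge\mu^{-1/2}$.

*Proof.* This is the row estimate of Section 1. For $|x|=1$ put $a=\sum_j|\langle x,e_j\rangle|$ and $b=\sum_l|\langle x,f_l\rangle|$. Then
$$1=\langle x,x\rangle=\sum_{j,l}\langle x,e_j\rangle\langle e_j,f_l\rangle\langle f_l,x\rangle\le\mu ab\le\mu\Big(\frac{a+b}2\Big)^2,$$
so $a+b\ge2\mu^{-1/2}$. The bound for $\kappa$ follows from Lemma 1. $\square$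

## 5. Walsh blocks of growing size: proof of Theorem 1

Recall the Kronecker product: $(A\otimes B)_{(i,p),(j,q)}=A_{ij}B_{pq}$, with $(A\otimes B)(C\otimes D)=AC\otimes BD$ and $(A\otimes B)^*=A^*\otimes B^*$. Let
$$W_1=\frac1{\sqrt2}\begin{pmatrix}1&1\\1&-1\end{pmatrix},\qquad W^{(m)}=W_1^{\otimes2m}.$$
Since $W_1$ is real, symmetric and orthogonal, so is $W^{(m)}$. Its size is $2^{2m}=4^m$, and all its entries are $\pm(1/\sqrt2)^{2m}=\pm2^{-m}$. For $m=1$ it is the matrix $W$ of Section 1.

*Proof of Theorem 1.*

**Step 1: build $E$ and $F$.** We need blocks with $\mu\to0$. Write $H=\bigoplus_{m\ge1}V_m$ (orthogonal sum) with $\dim V_m=4^m$. Let $E_m$ be an ONB of $V_m$, and let $F_m$ be the image of $E_m$ under the unitary of $V_m$ whose matrix in $E_m$ is $W^{(m)}$. Then $E=\bigcup_mE_m$ and $F=\bigcup_mF_m$ are ONBs of $H$. The numbers $\langle e,f\rangle$ with $e\in E_m$, $f\in F_m$ are entries of $W^{(m)}$, so Lemma 2 with $\mu=2^{-m}$ gives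
$$\kappa(E_m,F_m)\ge2^{m/2}.\tag{4}$$

**Step 2: test a sequence against one block at a time.** Here we prove the stronger statement. Let $(h_n)$ satisfy $\sum_n|\langle x,h_n\rangle|^2\ge a|x|^2$ for all $x$, and suppose $C:=\sup_{x\in E\cup F}\sum_n|\langle x,h_n\rangle|<\infty$. Fix $m$ and put $Sx=a^{-1/2}(\langle x,h_n\rangle)_n$ for $x\in V_m$. For $x\in E_m$ the sequence $(\langle x,h_n\rangle)_n$ lies in $\ell^1\subset\ell^2$. Since $E_m$ is a finite basis of $V_m$, the map $S$ sends all of $V_m$ into $\ell^2$. It is linear and $|Sx|\ge|x|$, so it is admissible. Its columns satisfy $\|Se\|_1,\|Sf\|_1\le a^{-1/2}C$ for $e\in E_m$, $f\in F_m$. By (4), $a^{-1/2}C\ge2^{m/2}$ for every $m$, which is impossible.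

**Step 3: Riesz bases are covered.** By (1), a Riesz basis $h_n=Ru_n$ satisfies the hypothesis of Step 2 with $a=\|R^{-1}\|^{-2}$. So no Riesz basis makes the supremum over $E\cup F$ finite, and $E\cup F$ is not $\ell^1$-bounded. $\square$

This completes the proof of Corollary 1, and so the conjecture is proved.

## 6. The size of $\kappa$ in dimension $N$

How good is the bound in Lemma 2, and how large can $\kappa$ be?

**Theorem 2.** (a) If $N=n^2$ and $F$ is obtained from $E$ by a unitary matrix $Z\otimes Z$, where $Z$ is an $n\times n$ unitary matrix with all entries of modulus $n^{-1/2}$ (e.g. the Fourier matrix; for real scalars, a Walsh matrix with $n=2^m$), then $\kappa(E,F)=N^{1/4}$ exactly. The infimum is attained by a unitary $S$.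

(b) For all ONBs $E,F$ of an $N$-dimensional space, $\kappa(E,F)\le\sqrt N$. For every $N$ there exist $E,F$ with $\kappa(E,F)\ge\sqrt N/150$. So the worst case is of exact order $\sqrt N$.

In (a), the word unitary refers to $S$ as a map from $V$ onto the span of $\varepsilon_1,\dots,\varepsilon_N$ in $\ell^2$. The Fourier matrix has entries $n^{-1/2}e^{2\pi ijk/n}$ (here $i$ is the imaginary unit), and the Walsh matrix is $W_1^{\otimes m}$. Since $W^{(m)}=W_1^{\otimes m}\otimes W_1^{\otimes m}$, the blocks of Theorem 1 are of this kind, so (4) is an equality. For $N=4$ the extremal $S$ below is, up to naming, the change to the coordinates $g$ of Section 1.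

*Proof of (a).* The lower bound is Lemma 2: the entries of $Z\otimes Z$ have modulus $n^{-1}=N^{-1/2}$, so $\kappa(E,F)\ge N^{1/4}$. For the upper bound, undo only the second tensor factor. In coordinates with respect to $E$, let $S=I\otimes Z^*$, which is unitary, so $|Sx|=|x|$. Each column of $S$ has $n$ nonzero entries, of modulus $n^{-1/2}$, so $\|Se_j\|_1=\sqrt n=N^{1/4}$. The vectors $Sf_j$ are the columns of
$$(I\otimes Z^*)(Z\otimes Z)=Z\otimes Z^*Z=Z\otimes I,$$
which again have $n$ nonzero entries of modulus $n^{-1/2}$, hence $\ell^1$ norm $\sqrt n$. So $\kappa(E,F)\le N^{1/4}$, attained by $S$. $\square$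

*Proof of (b), upper bound.* Take $Sx=(\langle x,e_j\rangle)_j$, which is admissible. Then $\|Se_j\|_1=1$ and, by Cauchy–Schwarz, $\|Sf_j\|_1\le\sqrt N|f_j|=\sqrt N$. $\square$

*Proof of (b), lower bound.* For the lower bound, Lemma 2 cannot help beyond $N^{1/4}$: since $\sum_j|\langle e_j,f_l\rangle|^2=1$, some entry has modulus at least $N^{-1/2}$, so $\mu\ge N^{-1/2}$ always. We go back to Lemma 1 and look for bases with $\gamma(E,F)$ of order $\sqrt N$. That means: no unit vector has small $\ell^1$ norm in both bases. A random rotation does this. Put $\delta=1/52$. Since $6e^2<45$, we have $6e^2\delta<1$. We claim that there is $U\in O(N)$ with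
$$\max(\|x\|_1,\|Ux\|_1)>\delta\sqrt N\,|x|\qquad(0\ne x\in\mathbb R^N).\tag{5}$$
This is Kashin's phenomenon; Steps 1–4 prove it. Let $B_1,B_2$ be the unit balls of $\ell^N_1,\ell^N_2$ over $\mathbb R$, and $S^{N-1}$ the Euclidean unit sphere. Cauchy–Schwarz gives $\|x\|_1\le\sqrt N|x|$, that is, $B_2\subset\sqrt NB_1$.

**Step 1: compare volumes.** The purpose is to see that $\sqrt NB_1$, although it contains $B_2$, is not much larger in volume. We have $\operatorname{vol}(B_1)=2^N/N!$, and $B_2\supset N^{-1/2}[-1,1]^N$ gives $\operatorname{vol}(B_2)\ge(2/\sqrt N)^N$. Hence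
$$\frac{\operatorname{vol}(\sqrt NB_1)}{\operatorname{vol}(B_2)}\le\frac{(2\sqrt N)^N}{N!}\Big(\frac{\sqrt N}2\Big)^N=\frac{N^N}{N!}\le e^N,\tag{6}$$
the last inequality because $N^N/N!$ is one term of the series for $e^N$.

**Step 2: a small net of the bad vectors.** We replace the set $A=\{x\in S^{N-1}:\|x\|_1\le\delta\sqrt N\}$ by a finite set. Let $A_0\subset A$ be a maximal subset whose distinct points have distance at least $\delta$. By maximality, every $x\in A$ has some $x_0\in A_0$ with $|x-x_0|\le\delta$. The balls $x_0+\frac\delta2B_2$, $x_0\in A_0$, have disjoint interiors, and they lie in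
$$\delta\sqrt NB_1+\tfrac\delta2B_2\subset\tfrac32\delta\sqrt NB_1 .$$
Comparing volumes and using (6), $\#A_0\cdot(\frac\delta2)^N\operatorname{vol}(B_2)\le(\frac32\delta)^Ne^N\operatorname{vol}(B_2)$, so $\#A_0\le3^Ne^N$.

**Step 3: a random rotation spoils one bad vector.** We bound the chance that a fixed vector stays bad. Let $U$ be distributed by Haar measure on $O(N)$ and fix $x_0\in S^{N-1}$. Then $Ux_0$ is uniform on $S^{N-1}$. The uniform measure of $\Theta=\{\theta\in S^{N-1}:\|\theta\|_1\le2\delta\sqrt N\}$ is the volume of $\{t\theta:0\le t\le1,\ \theta\in\Theta\}$ divided by $\operatorname{vol}(B_2)$. That set lies in $2\delta\sqrt NB_1$, so by (6)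
$$P\big(\|Ux_0\|_1\le2\delta\sqrt N\big)\le\frac{\operatorname{vol}(2\delta\sqrt NB_1)}{\operatorname{vol}(B_2)}\le(2e\delta)^N.$$

**Step 4: union bound and passage from the net to all vectors.** This proves (5). The probability that $\|Ux_0\|_1\le2\delta\sqrt N$ for some $x_0\in A_0$ is at most $3^Ne^N(2e\delta)^N=(6e^2\delta)^N<1$. Fix $U$ for which $\|Ux_0\|_1>2\delta\sqrt N$ for all $x_0\in A_0$. If (5) failed, it would fail for some unit vector $x$. Then $x\in A$ and $\|Ux\|_1\le\delta\sqrt N$. Choose $x_0\in A_0$ with $|x-x_0|\le\delta$. Then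
$$\|Ux_0\|_1\le\|Ux\|_1+\sqrt N\,|U(x_0-x)|\le\delta\sqrt N+\delta\sqrt N=2\delta\sqrt N,$$
a contradiction.

**Step 5: from $U$ to $\gamma$ and $\kappa$.** We turn (5) into a statement about two bases. Let $F$ be the image of $E$ under the operator with matrix $U^T$ in $E$, that is, $f_j=\sum_iU_{ji}e_i$. If $x$ has coordinate vector $(x_i)$ in $E$, then $\langle x,f_j\rangle=\sum_iU_{ji}x_i$ (as $U$ is real), so the coordinate vector of $x$ in $F$ is $U$ applied to that in $E$. We use the same letter $x$ for the coordinate vector. In the real case (5) gives $\gamma(E,F)\ge\delta\sqrt N$. In the complex case write $x=y+iz$ with $y,z$ real. Since $\|x\|_1\ge\max(\|y\|_1,\|z\|_1)$, and likewise for $Ux=Uy+iUz$, we get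
$$\|x\|_1+\|Ux\|_1\ge\delta\sqrt N\max(|y|,|z|)\ge\delta\sqrt{N/2}\;|x| .$$
In both cases $\gamma(E,F)\ge\delta\sqrt{N/2}$, and Lemma 1 gives $\kappa(E,F)\ge\sqrt N/(104\sqrt2)\ge\sqrt N/150$, since $104\sqrt2<148$. $\square$

## 7. Rotations close to the identity

In Theorem 1 the basis $F$ is far from $E$: a vector of $F_m$ is almost orthogonal to every vector of $E_m$. The failure survives when $F$ is a small rotation of $E$.

**Theorem 3.** For every ONB $E$ of $H$ and every $\epsilon>0$ there is a unitary (orthogonal, if $H$ is real) $U$ with $\|U-I\|<\epsilon$ such that $E\cup UE$ is not $\ell^1$-bounded.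

The flat-matrix bound does not apply directly to $E$ and $UE$, because $U$ has large diagonal entries. The way out is to choose $U$ as a combination of $I$ and a flat unitary $A$. If $E$ and $UE$ are both cheap in some coordinates, then so is $AE$.

*Proof.*

**Step 1: construct $A$.** We need a unitary with flat blocks and $A^2=-I$, so that $\cos\theta\,I+\sin\theta\,A$ is unitary. Split $E$ into finite blocks $E_m$ of size $2\cdot4^m$, $m\ge1$. Let $A$ be the block-diagonal operator whose $m$-th block, in $E_m$, is
$$\begin{pmatrix}0&-W^{(m)}\\W^{(m)}&0\end{pmatrix}.$$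
Since $W^{(m)}$ is real symmetric with $(W^{(m)})^2=I$, this block is real and skew-symmetric with square $-I$. So $A^*=-A$, $A^2=-I$, hence $A^*A=I$ and $A$ is orthogonal (unitary in the complex case). Its $m$-th block has entries of modulus at most $2^{-m}$. With $V_m=\operatorname{span}E_m$, both $E_m$ and $AE_m$ are ONBs of $V_m$, and Lemma 2 gives $\kappa(E_m,AE_m)\ge2^{m/2}$.

**Step 2: construct $U$.** We check unitarity and the distance to $I$. For $0<\theta<\pi/2$ put $U=\cos\theta\,I+\sin\theta\,A$. Then $U^*=\cos\theta\,I-\sin\theta\,A$ and $UU^*=U^*U=\cos^2\theta\,I-\sin^2\theta\,A^2=I$. Also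
$$(U-I)^*(U-I)=(\cos\theta-1)^2I-\sin^2\theta\,A^2=(2-2\cos\theta)I=4\sin^2(\theta/2)\,I,$$
where the mixed terms cancel because $A^*=-A$. So $\|U-I\|=2\sin(\theta/2)$, which is less than $\epsilon$ for small $\theta$. Fix such a $\theta$.

**Step 3: transfer to $A$.** We show that $E\cup UE$ is not $\ell^1$-bounded. Suppose it is. Then there is a Riesz basis with analysis operator $S:H\to\ell^2$, $|Sx|\ge\sqrt a|x|$ for some $a>0$ by (1), and $\|Se\|_1,\|SUe\|_1\le C$ for all $e\in E$. Since $\sin\theta\,A=U-\cos\theta\,I$,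
$$\|SAe\|_1=\frac{\|SUe-\cos\theta\,Se\|_1}{\sin\theta}\le\frac{2C}{\sin\theta}\qquad(e\in E).$$
Also $\|Se\|_1\le C\le2C/\sin\theta$. The restriction of $a^{-1/2}S$ to $V_m$ is admissible, so
$$\frac{2C}{\sqrt a\,\sin\theta}\ge\kappa(E_m,AE_m)\ge2^{m/2}\qquad\text{for all }m,$$
a contradiction. $\square$

## 8. Generic unitaries in the strong operator topology

Let $\mathcal U(H)$ be the unitary (orthogonal) group of $H$ with the strong operator topology (SOT): basic neighborhoods of $U_0$ are the sets $\{U:|Ux_i-U_0x_i|<\epsilon,\ i\le p\}$ for finitely many $x_1,\dots,x_p\in H$. A neighborhood controls only finitely many vectors. For example, for an ONB $(e_j)$ let $D_n$ be the unitary with $D_ne_n=-e_n$ and $D_ne_j=e_j$ for $j\ne n$. Then $|D_nx-x|=2|\langle x,e_n\rangle|\to0$ for every $x$, so $D_n\to I$ in SOT, although $\|D_n-I\|=2$.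

A set is nowhere dense if every nonempty open $O$ contains a nonempty open $O'$ disjoint from it. It is meager if it is a countable union of nowhere dense sets. The group $\mathcal U(H)$ with SOT is a Polish group, hence a Baire space: no nonempty open set is meager. "Generic $U$" means all $U$ outside a meager set.

**Theorem 4.** For every ONB $E=(e_j)_{j\in\mathbb N}$ of $H$, the set $G=\{U\in\mathcal U(H):E\cup UE\text{ is }\ell^1\text{-bounded}\}$ is meager. So for generic $U$, $E\cup UE$ is not $\ell^1$-bounded.

The plan is this: near any $U_0$ there is $U_1$ which acts as a Walsh matrix on a finite set of basis vectors far out. We must then exclude not just $U_1$ but all $U$ near it. For such $U$ the vectors $e_j$ and $Ue_j$, $j\in J$, usually span *different* spaces, so Lemmas 1 and 2 do not apply as they stand. We redo the count of Section 3 with two projections, and with the upper bound on the rows in place of the trace. Quantifying the bounds by an integer $k$ makes this upper bound available.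

*Proof.*

**Step 1: reduce to countably many sets.** We fix the constants in the definition of $\ell^1$-bounded. For $k\in\mathbb N$ let $G_k$ be the set of $U\in\mathcal U(H)$ for which some linear $S:H\to\ell^2$ satisfies
$$k^{-1}|x|\le|Sx|\le k|x|\ \ (x\in H),\qquad\|Se_j\|_1\le k,\ \ \|SUe_j\|_1\le k\ \ (j\in\mathbb N).$$
If $U\in G$, the analysis operator of a suitable Riesz basis has these properties for some $k$, by (1). So $G\subset\bigcup_kG_k$, and it suffices to show that each $G_k$ is nowhere dense. Fix $k$, a nonempty SOT-open set $O$, and $U_0\in O$.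

**Step 2: leave room in $O$.** We show that membership in $O$ can be secured by the images of finitely many $e_i$. The set $O$ contains some $\{U:|Ux_i-U_0x_i|<\epsilon',\ i\le p\}$. Since $\operatorname{span}E$ is dense, choose $z_i\in\operatorname{span}(e_1,\dots,e_m)$, with a common $m$, such that $|x_i-z_i|<\epsilon'/4$. For unitary $U$ we have $|Ux_i-U_0x_i|\le2|x_i-z_i|+|Uz_i-U_0z_i|$, and $|Uz_i-U_0z_i|$ is small when all $|Ue_l-U_0e_l|$, $l\le m$, are small. So for some $\epsilon>0$
$$O\supset\{U\in\mathcal U(H):|Ue_i-U_0e_i|<\epsilon,\ i\le m\}.$$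
Next, the projections of $U_0e_1,\dots,U_0e_m$ to $\operatorname{span}(e_1,\dots,e_q)$ converge to $U_0e_1,\dots,U_0e_m$ as $q\to\infty$. The latter are orthonormal, so they are unchanged by Gram–Schmidt, and Gram–Schmidt is continuous at linearly independent tuples. Hence for some large $q\ge m$ there are orthonormal $y_1,\dots,y_m\in\operatorname{span}(e_1,\dots,e_q)$ with $|y_i-U_0e_i|<\epsilon$.

**Step 3: build $U_1$ and $O'$.** We place a Walsh block beyond $q$. Take $N=4^s$ with $N^{1/4}>3k^4$, and put $J=\{q+1,\dots,q+N\}$. Let $w=W^{(s)}$, with rows and columns indexed by $J$; its entries are $\pm N^{-1/2}$. Define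
$$U_1e_i=y_i\ (i\le m),\qquad U_1e_j=\sum_{l\in J}w_{lj}e_l\ (j\in J).$$
The vectors $e_i$ ($i\le m$), $e_j$ ($j\in J$) are orthonormal because $m\le q$. Their images are orthonormal because the $y_i$ lie in $\operatorname{span}(e_1,\dots,e_q)$, which is orthogonal to $\operatorname{span}\{e_l\}_{l\in J}$, and $w$ is orthogonal. Both finite systems have infinite-dimensional separable orthogonal complements, so $U_1$ extends to a unitary. By Step 2, $U_1\in O$. Put
$$\eta=\frac1{4Nk^4},\qquad O'=\{U\in O:|Ue_j-U_1e_j|<\eta,\ j\in J\}.$$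
This is an open set containing $U_1$. We claim that $O'\cap G_k=\emptyset$. Suppose $U\in O'\cap G_k$, with $S$ as in Step 1.

**Step 4: notation and perturbation estimates.** We measure how far the block of $U$ is from that of $U_1$. Write $f_j=Ue_j$ and $g_j=U_1e_j$ for $j\in J$, and $(Sx)_n=\langle x,s_n\rangle$ with $s_n\in H$. Since $|Sx|\le k|x|$, we have $|s_n|\le k$. Let $P,Q$ be the orthogonal projections onto
$$\operatorname{span}\{e_j\}_{j\in J}=\operatorname{span}\{g_j\}_{j\in J}\qquad\text{and}\qquad\operatorname{span}\{f_j\}_{j\in J}.$$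
From $Px=\sum_{j\in J}\langle x,g_j\rangle g_j$ and $Qx=\sum_{j\in J}\langle x,f_j\rangle f_j$,
$$|Px-Qx|\le\sum_{j\in J}\big|\langle x,g_j-f_j\rangle g_j+\langle x,f_j\rangle(g_j-f_j)\big|\le2N\eta|x|,$$
so $\|Q-P\|\le2N\eta$. Further, for $j,l\in J$,
$$|\langle e_j,f_l\rangle|\le|\langle e_j,g_l\rangle|+\eta\le\mu:=N^{-1/2}+\eta\le2N^{-1/2}.$$

**Step 5: row sums from below.** This is Lemma 2 with two different spans. Put $a_n=\sum_{j\in J}|\langle s_n,e_j\rangle|$, $b_n=\sum_{j\in J}|\langle s_n,f_j\rangle|$ and $t_n=|\langle Ps_n,Qs_n\rangle|$. Expanding $Ps_n$ in $(e_j)_{j\in J}$ and $Qs_n$ in $(f_l)_{l\in J}$,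
$$t_n=\Big|\sum_{j,l\in J}\langle s_n,e_j\rangle\langle e_j,f_l\rangle\langle f_l,s_n\rangle\Big|\le\mu a_nb_n\le\frac\mu4(a_n+b_n)^2 .$$
So $a_n+b_n\ge2\mu^{-1/2}t_n^{1/2}$. Since $t_n\le|s_n|^2\le k^2$, we have $t_n^{1/2}\ge t_n/k$, and therefore
$$a_n+b_n\ge\frac{2\mu^{-1/2}}k\,t_n.\tag{7}$$

**Step 6: bound $\sum_nt_n$ from below.** This replaces the estimate of $\sum_n|r_n|$. The column bounds give
$$\sum_na_n=\sum_{j\in J}\|Se_j\|_1\le Nk,\qquad\sum_nb_n=\sum_{j\in J}\|SUe_j\|_1\le Nk.\tag{8}$$
Writing $Q=P+(Q-P)$,
$$t_n\ge|Ps_n|^2-|\langle Ps_n,(Q-P)s_n\rangle|\ge|Ps_n|^2-2N\eta k\,|Ps_n| .$$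
Since $Ps_n=\sum_{j\in J}\langle s_n,e_j\rangle e_j$, we have $|Ps_n|\le a_n$, so $\sum_n|Ps_n|\le Nk$. As in (3),
$$\sum_n|Ps_n|^2=\sum_{j\in J}\sum_n|\langle e_j,s_n\rangle|^2=\sum_{j\in J}|Se_j|^2\ge\frac N{k^2}.$$
Hence, by the choice of $\eta$,
$$\sum_nt_n\ge\frac N{k^2}-2N\eta k\cdot Nk=\frac N{k^2}-\frac N{2k^2}=\frac N{2k^2}.$$

**Step 7: contradiction.** Summing (7) over $n$ and using (8),
$$2Nk\ge\sum_n(a_n+b_n)\ge\frac{2\mu^{-1/2}}k\cdot\frac N{2k^2}=\mu^{-1/2}\frac N{k^3},$$
so $\mu^{-1/2}\le2k^4$. But $\mu\le2N^{-1/2}$ gives $\mu^{-1/2}\ge N^{1/4}/\sqrt2$. Hence $N^{1/4}\le2\sqrt2\,k^4<3k^4$, contrary to the choice of $N$. So $O'\cap G_k=\emptyset$. Every nonempty open $O$ thus contains a nonempty open $O'$ disjoint from $G_k$, that is, $G_k$ is nowhere dense. $\square$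

## 9. Factoring operators through $\ell^1$-bounded ones

The condition on $E\cup TE$ can be written without any mention of Riesz bases.

**Proposition 5.** Identify $H$ with $\ell^2$ via an ONB $E$, and let $T$ be bounded and invertible on $\ell^2$. Then $E\cup TE$ is $\ell^1$-bounded if and only if $T=A^{-1}B$ with $A,B$ bounded and invertible on $\ell^2$ and both mapping $\ell^1$ boundedly into $\ell^1$.

*Proof.*

**Step 1: identify the analysis operators.** We show that the analysis operators of Riesz bases of $\ell^2$ are exactly the bounded invertible operators on $\ell^2$. If $h_n=Ru_n$, then $Sx=(\langle R^*x,u_n\rangle)_n$ is $R^*$ followed by the unitary $y\mapsto(\langle y,u_n\rangle)_n$, so $S$ is bounded and invertible. Conversely, if $A$ is bounded and invertible, then $(Ax)_n=\langle Ax,\varepsilon_n\rangle=\langle x,A^*\varepsilon_n\rangle$, so $A$ is the analysis operator of the Riesz basis $h_n=A^*\varepsilon_n$.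

**Step 2: test boundedness on $\ell^1$ by columns.** We show that a bounded operator $A$ on $\ell^2$ maps $\ell^1$ boundedly into $\ell^1$ if and only if $c:=\sup_j\|A\varepsilon_j\|_1<\infty$. Necessity is clear, as $\|\varepsilon_j\|_1=1$. Conversely, let $x=\sum_jx_j\varepsilon_j\in\ell^1$. The series converges in $\ell^2$, so $Ax=\sum_jx_jA\varepsilon_j$ in $\ell^2$. The same series converges absolutely in $\ell^1$, with sum of norm at most $c\|x\|_1$. Both limits agree coordinate by coordinate, so $\|Ax\|_1\le c\|x\|_1$.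

**Step 3: combine.** Under the identification, $E=(\varepsilon_j)$. By Step 1, $E\cup TE$ is $\ell^1$-bounded if and only if some bounded invertible $A$ satisfies $\sup_j\|A\varepsilon_j\|_1<\infty$ and $\sup_j\|AT\varepsilon_j\|_1<\infty$. By Step 2 this says that $A$ and $B:=AT$ map $\ell^1$ boundedly into $\ell^1$. Here $B$ is bounded and invertible on $\ell^2$, and $T=A^{-1}B$. Conversely, if $T=A^{-1}B$ is a factorization as in the statement, then $AT=B$ and both suprema are finite. $\square$

In this language, Theorems 1, 3 and 4 say that such a factorization fails for an explicit $T$ (the block-diagonal unitary with blocks $W^{(m)}$), for unitaries $T$ arbitrarily close to $I$ in norm, and for SOT-generic unitary $T$.
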